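# How many edges can a $k$-cactus have?

## 1. Glued complete graphs as a first guess

All graphs are finite and simple and need not be connected; $\log$ is the natural logarithm. We write $|G|$ for the number of vertices of $G$ and $e(G)$ for its number of edges. Suppose that every edge of a graph lies on at most $k$ cycles. How many edges can the graph have?

**Definition ($k$-cactus).** For an integer $k\ge 0$, a graph is a *$k$-cactus* if each of its edges lies on at most $k$ cycles. For $n\ge1$ let $\mathrm{ex}_k(n)$ be the maximum number of edges of an $n$-vertex $k$-cactus.

A forest is a $0$-cactus, and a cactus (edges on at most one cycle each) is a $1$-cactus. Subgraphs of $k$-cacti are $k$-cacti. Every cycle lies inside one block, so if we glue two $k$-cacti at a single vertex, the result is again a $k$-cactus.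

The answer one would first guess is this: nothing is denser than a complete graph, so take the largest complete graph that is a $k$-cactus and glue many copies of it at one vertex. To see what this gives, we count cycles in $K_r$, $r\ge3$. A cycle through the edge $xy$ is an $x$–$y$ path other than the edge itself. It is given by an ordered choice of $j$ inner vertices, $1\le j\le r-2$, among the other $r-2$ vertices. So each edge lies on exactly $\sum_{j=1}^{r-2}\frac{(r-2)!}{(r-2-j)!}$ cycles. For $d\ge 1$ put
$$a_d=\sum_{j=0}^{d-1}\frac{(d-1)!}{j!},\qquad\text{so that}\qquad a_1=1,\quad a_d=1+(d-1)\,a_{d-1}\quad(d\ge2).\tag{1}$$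
The recursion comes from separating the term $j=d-1$. For $d\ge2$,
$$0<e\,(d-1)!-a_d=\sum_{j\ge d}\frac{(d-1)!}{j!}<\sum_{i\ge1}d^{-i}=\frac1{d-1}\le 1,\qquad\text{hence}\qquad a_d=\lfloor e(d-1)!\rfloor.\tag{2}$$
The values are $a_2=2$, $a_3=5$, $a_4=16$, $a_5=65$. In $K_r$ there are $a_{r-1}$ paths between two given vertices, and each edge lies on exactly $a_{r-1}-1=\lfloor e(r-2)!\rfloor-1$ cycles: $1$ for $K_3$, $4$ for $K_4$, $15$ for $K_5$, $64$ for $K_6$.

**Definition (the threshold $h$).** For $k\ge1$ let
$$h=h(k)=\min\{h\ge3:\ \lfloor e(h-2)!\rfloor-1>k\}.$$

Thus $K_{h-1}$ is a $k$-cactus and $K_h$ is not. We have $h=4$ for $1\le k\le3$, $h=5$ for $4\le k\le14$, $h=6$ for $15\le k\le63$; always $h\ge4$. Gluing copies of $K_{h-1}$ at one vertex costs $h-2$ new vertices per copy and gains $\binom{h-1}2$ edges, that is, $\frac{h-1}2$ edges per new vertex. So the guess is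
$$\mathrm{ex}_k(n)\approx \tfrac{h-1}2\,n .$$

Let us test it. The sum of $|B|-1$ over all blocks $B$ of an $n$-vertex graph is $n$ minus the number of components, so it is at most $n-1$. Hence only the ratio $e(B)/(|B|-1)$ of the possible blocks matters.

*The case $k=0$.* Forests have at most $n-1$ edges, attained by gluing copies of $K_2$.

*The case $k=1$.* By the ear decomposition, a $2$-connected graph that is not a cycle contains a cycle plus an ear, that is, three internally disjoint paths with common ends (a theta graph). Each edge of a theta graph lies on exactly $2$ cycles. So the blocks of a $1$-cactus are $K_1$, $K_2$ and cycles, with ratio at most $\frac{l}{l-1}\le\frac32$. The guess $\frac{h-1}2=\frac32$ is right.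

*The case $k=2$.* Here theta graphs are allowed. A block beyond a theta graph contains a theta graph plus an ear with ends $u\neq v$. An edge of this ear lies on as many cycles as there are $u$–$v$ paths in the theta graph. If $u,v$ lie on one of its three paths, there are $3$ (the segment between them, and two ways around). If they are interior to different paths, there are $4$. So such a block is forbidden, and the blocks are $K_1$, $K_2$, cycles and theta graphs. A theta graph with $l$ edges has $l-1$ vertices, and $l\ge5$ as the graph is simple. Its ratio is $\frac l{l-2}\le\frac53$, attained by $K_4$ minus an edge. But $h(2)=4$, so the guess was $\frac32$. **The guess, read as an exact statement, is false.**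

More generally, let the *book* with $k$ pages consist of an edge $uv$ and $k$ further vertices $w_1,\dots,w_k$, each adjacent to both $u$ and $v$. The edge $uv$ lies on $k$ triangles. A cycle through $uw_i$ continues along $w_iv$ and returns through $uv$ or one of the other $k-1$ pages: again $k$ cycles. The ratio is $\frac{2k+1}{k+1}$. For $k=3$ this is $\frac74>\frac32$, so the exact guess fails again. For $k=4$ it is $\frac95$, below the ratio $2$ of $K_4$, which has just become available. Since books never reach ratio $2$, they are no threat for large $k$. The guess may still be right in order of magnitude, or even with its leading constant.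

To state it in terms of $k$, we express $h$ through $k$. From $\lfloor e(h-3)!\rfloor-1\le k<\lfloor e(h-2)!\rfloor-1$ and Stirling's formula, $\log k=h\log h+O(h)$. Therefore $\log\log k=\log h+\log\log h+o(1)$, and division gives
$$h=\frac{\log k}{\log\log k}\Bigl(1+O\Bigl(\frac{\log\log\log k}{\log\log k}\Bigr)\Bigr).\tag{3}$$

## 2. The order, the constant, and a path count

The problem, from Yuanqiu Huang and Licheng Zhang, "On the maximum number of edges of k-cacti", arXiv:2606.06298 (2026), comes with two bounds for large $k$: an upper bound $O\bigl(\frac{\log k}{\sqrt{\log\log k}}n\bigr)$ on the number of edges, and, for infinitely many $n$, a lower bound $\Omega\bigl(\frac{\log k}{\log\log k}n\bigr)$, for example from glued complete graphs. It asks for the asymptotic order of the maximum, and in particular whether the lower bound is the truth, with absolute constants. It is.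

**Theorem 1.** For every $k\ge1$, every $n$-vertex $k$-cactus has fewer than $2(h(k)-1)\,n=O\bigl(\frac{\log k}{\log\log k}n\bigr)$ edges. Consequently, for $k$ large and all $n\ge2$, $\mathrm{ex}_k(n)=\Theta\bigl(n\min\{n,\frac{\log k}{\log\log k}\}\bigr)$ with absolute constants.

**Theorem 2.** For all sufficiently large $k$ and all $n$,
$$\frac{h-1}2\,(n-h+2)\ \le\ \mathrm{ex}_k(n)\ \le\ \frac h2\Bigl(1+\frac{18\log\log h}{\log h}\Bigr)n .$$
Hence $f(k):=\lim_{n}\mathrm{ex}_k(n)/n$ exists and $f(k)=\frac12\cdot\frac{\log k}{\log\log k}\bigl(1+O(\frac{\log\log\log k}{\log\log k})\bigr)$. Equivalently (as far as the leading constant is concerned), every graph of average degree $d$ has an edge on at least $d^{(1-o(1))d}$ cycles as $d\to\infty$, and $K_{d+1}$ shows that this is sharp.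

A graph is *$d$-connected* if it has more than $d$ vertices and remains connected after the deletion of any fewer than $d$ vertices. For example, $K_{d+1}$ is $d$-connected. Every vertex $x$ of a $d$-connected graph has degree at least $d$: otherwise deleting $N(x)$ would separate $x$ from some other vertex.

**Theorem 3.** For $d\ge2$, any two distinct vertices of a $d$-connected graph are joined by at least $\lfloor e(d-1)!\rfloor$ paths, so every edge lies on at least $\lfloor e(d-1)!\rfloor-1$ cycles. Equality holds for $K_{d+1}$.

## 3. Minimum degree and clique minors: two bounds that miss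

To bound $e(G)$ we must find, in a dense graph, one edge on very many cycles.

A dense graph has a subgraph of large minimum degree $\delta$. From any vertex $x$ we can grow a path greedily: after $j$ edges at most $j$ neighbors of the current end are already used, so there are at least $\delta-j$ ways to continue. This gives at least $\delta!$ paths with $\delta$ edges starting at $x$, which is the right number for our purpose. The argument stops at closing them up: nothing forces these paths to return to $x$ through a prescribed edge. In two copies of $K_r$ joined by one edge, the minimum degree is $r-1$, yet the joining edge lies on no cycle at all.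

A second approach closes cycles for free. A *$K_h$ minor* in $G$ consists of disjoint connected nonempty vertex sets $B_1,\dots,B_h$ (branch sets) with an edge of $G$ between any two of them. For example, in a cycle of length at least $3$ we find a $K_3$ minor by cutting it into three arcs.

**Lemma B.** A $k$-cactus has no $K_h$ minor, where $h=h(k)$.

*Proof.* Suppose there is one. Let $T_i$ be a spanning tree of $B_i$ and $f_{ij}$ an edge between $B_i$ and $B_j$. A cycle $i_1i_2\dots i_l$ of $K_h$ lifts to a cycle of $G$: take the edges $f_{i_ji_{j+1}}$ (indices cyclic), and inside each $B_{i_j}$ connect the ends of the two chosen edges by the (possibly trivial) path in $T_{i_j}$. Distinct cycles of $K_h$ have distinct edge sets, so their lifts contain distinct sets of $f$-edges and are distinct. Hence $f_{12}$ lies on at least as many cycles as the edge $12$ of $K_h$, namely $\lfloor e(h-2)!\rfloor-1>k$. $\square$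

By the Kostochka–Thomason theorem, a graph without a $K_h$ minor has $O(h\sqrt{\log h}\,n)$ edges. By (3) this is $O\bigl(\frac{\log k}{\sqrt{\log\log k}}n\bigr)$, the upper bound of Section 2. Here the approach stops: in the Kostochka–Thomason theorem the order $h\sqrt{\log h}$ is best possible, so the absence of a $K_h$ minor alone cannot give $O(hn)$. We need a count of cycles that does not pass through a clique minor. (Lemma B will come back in a supporting role.)

## 4. Counting paths by connectivity

The greedy count failed because the path could not be steered to its target. In a $d$-connected graph it can: after leaving $x$, we are still in a $(d-1)$-connected graph that contains the target $y$.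

*Proof of Theorem 3.* We show by induction on $d\ge1$ that any two distinct vertices $x,y$ of a $d$-connected graph $G$ are joined by at least $a_d$ paths; by (2), $a_d=\lfloor e(d-1)!\rfloor$ for $d\ge 2$. For $d=1$ the graph is connected and $a_1=1$.

Let $d\ge2$. Then $G-x$ is $(d-1)$-connected. For each $x'\in N(x)\setminus\{y\}$, induction gives at least $a_{d-1}$ paths from $x'$ to $y$ in $G-x$. Prepending $x$ turns them into $x$–$y$ paths of $G$, and different choices give different paths. Recall that $\deg x\ge d$.

If $xy$ is an edge, there are at least $d-1$ choices for $x'$, and the path $xy$ is not among those counted. The total is at least $(d-1)a_{d-1}+1=a_d$ by (1). If $xy$ is not an edge, there are at least $d$ choices, and $d\,a_{d-1}\ge(d-1)a_{d-1}+1=a_d$.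

For an edge $xy$, the $x$–$y$ paths other than $xy$ itself close up with $xy$ to distinct cycles, so $xy$ lies on at least $a_d-1$ cycles. In $K_{d+1}$ the number of $x$–$y$ paths is exactly $a_d$ by Section 1. $\square$

For $d=3$ this says that every edge of a $3$-connected graph lies on at least $4$ cycles. $K_4$ has exactly $4$. In $K_{3,3}$ an edge lies on $2\cdot2=4$ cycles of length $4$ and on $4$ of the six Hamilton cycles, eight in all.

## 5. A highly connected dense subgraph, and the proof of Theorem 1

It remains to find a highly connected subgraph in a dense graph. The next lemma is of the kind first met in Mader's theorem. We also keep track of the density of the subgraph, since this is needed later.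

**Lemma A.** Let $t\ge1$ be an integer and $b\ge2t$ real. If $|G'|\ge1$ and $e(G')\ge b|G'|$, then $G'$ has a $t$-connected induced subgraph $H$ with $|H|\ge b+1$ and $e(H)>b(|H|-t)$.

*Proof.* **Step 1.** *We set up a minimal counterexample to sparsity.* Let $\mathcal F$ be the set of induced subgraphs $H$ of $G'$ with $|H|\ge b$ and $e(H)>b(|H|-t)$. From $b|G'|\le e(G')\le\frac12|G'|(|G'|-1)$ we get $|G'|\ge2b+1$, so $G'\in\mathcal F$. Let $H\in\mathcal F$ have the fewest vertices.

**Step 2.** *We show $|H|\ge b+1$, so that minimality can be applied to smaller subgraphs.* If $b\le|H|<b+1$, then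
$$e(H)\le\tfrac12|H|(|H|-1)<\tfrac b2|H|\le b\bigl(|H|-\tfrac b2\bigr)\le b(|H|-t),$$
where the third inequality is $b\le|H|$ and the last is $t\le b/2$. This contradicts $H\in\mathcal F$. In particular $|H|>t$.

**Step 3.** *We show that all degrees exceed $b$.* For a vertex $v$ we have $|H-v|\ge b$, so by minimality $H-v\notin\mathcal F$ and $e(H-v)\le b(|H|-1-t)$. Hence $\deg v=e(H)-e(H-v)>b$.

**Step 4.** *We rule out small separators.* Suppose that deleting fewer than $t$ vertices disconnects $H$. Then $V(H)=A\cup B$ with $|A\cap B|\le t-1$, both $A\setminus B$ and $B\setminus A$ nonempty, and no edges between them. A vertex of $A\setminus B$ has more than $b$ neighbors, all in $A$, so $|A|>b$; likewise $|B|>b$. Both sets are smaller than $V(H)$, so by minimality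
$$e(H)\le e(H[A])+e(H[B])\le b(|A|+|B|-2t)=b(|H|+|A\cap B|-2t)\le b(|H|-t-1),$$
a contradiction. So $H$ is $t$-connected. $\square$

*Proof of Theorem 1.* **Step 1.** *We prove the bound $2(h-1)n$.* Put $d=h-1\ge3$. If $e(G)\ge2dn$, then Lemma A with $b=2d$, $t=d$ gives a $d$-connected subgraph. By Theorem 3 each of its edges lies on at least $\lfloor e(d-1)!\rfloor-1=\lfloor e(h-2)!\rfloor-1>k$ cycles. So $G$ is not a $k$-cactus. By (3), $2(h-1)=O(\log k/\log\log k)$. Since also $e(G)\le\frac12n(n-1)$, the upper bound of the last sentence of the theorem follows.

**Step 2.** *We give the matching lower bound for all $n\ge2$.* If $n\le h-1$, take $K_n\subseteq K_{h-1}$, with $\frac12n(n-1)\ge\frac14n^2$ edges. If $n\ge h-1$, glue $\lfloor\frac{n-1}{h-2}\rfloor$ copies of $K_{h-1}$ at a vertex and add isolated vertices up to $n$. As $\lfloor x\rfloor\ge x/2$ for $x\ge1$, there are at least $\frac{n-1}{2(h-2)}$ copies, so at least $\frac{n-1}{2(h-2)}\cdot\frac{(h-1)(h-2)}2=\frac{(h-1)(n-1)}4$ edges. Now use (3). $\square$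

The question is settled: the order is $\frac{\log k}{\log\log k}\,n$. The upper and lower coefficients are $2(h-1)$ and $\frac{h-1}2$, a factor of $4$ apart. The rest of the lecture closes this gap.

## 6. Why connectivity alone cannot give the constant $\frac12$

One might hope to sharpen Lemma A. But consider $K_{s,M}$ with $M$ much larger than $s$. Here $e/n=\frac{sM}{s+M}\to s$ as $M\to\infty$. There is no $(s+1)$-connected subgraph: such a subgraph would have an edge, hence a vertex from the large side, and that vertex has degree at most $s$. So if a statement "$e(G)\ge\gamma d|G|$ implies a $d$-connected subgraph" is to hold for all $d$, then $\gamma\ge1$: for $\gamma<1$, take $s$ with $\gamma(s+1)<s$, then $d=s+1$ and $M$ large. With Theorem 3 as the only way of counting, we would at best reach the coefficient $h$, still twice the lower bound.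

So connectivity must not do the counting. The way out is to split the two tasks that Theorem 3 performs together.

*The count comes from the average degree.* A *linear forest* is a graph whose components are paths; for example, three disjoint edges form a linear forest with three components. We shall show that a graph with average degree $d$ contains about $q^{d}$ linear forests with at most $q$ components. For $q=d^{1-o(1)}$ this is $d^{(1-o(1))d}$.

*The closing-up comes from a small reserve.* We set aside a sparse set $R$ of vertices that is highly connected and adjacent to everything, and through $R$ we link the at most $q$ paths of a forest into one cycle through a fixed edge. This needs connectivity only about $22q$, far below $h$. We can afford to take $q$ smaller than $h$ by a power of $\log h$, because only $\log q$ enters.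

We use three published results.

**(AST)** Alon, Seymour, Thomas, *J. AMS* 3 (1990): an $m$-vertex graph with no $K_h$ minor has a set $X$ of at most $h^{3/2}m^{1/2}$ vertices such that every component of $G-X$ has at most $m/2$ vertices.

**(EG)** Erdős–Gallai (1959): a graph on $m\ge1$ vertices with $e$ edges contains a path with at least $2e/m$ edges.

**(BT)** Bollobás–Thomason, *Combinatorica* 16 (1996): every $22s$-connected graph is *$s$-linked*, that is, for any distinct vertices $u_1,\dots,u_s,v_1,\dots,v_s$ there are pairwise disjoint paths $P_i$ from $u_i$ to $v_i$.

To see that being $s$-linked prescribes more than Menger's theorem does: the cycle $1234$ is $2$-connected but not $2$-linked, since a path from $1$ to $3$ must use $2$ or $4$, so it meets every path from $2$ to $4$.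

## 7. The lower bound, the limit, and the average-degree form

*Lower bound.* Glue $\lfloor\frac{n-1}{h-2}\rfloor\ge\frac{n-h+2}{h-2}$ copies of $K_{h-1}$ at a vertex and add isolated vertices. This gives at least $\frac{h-1}2(n-h+2)$ edges.

*Limit.* Gluing a $k$-cactus on $a+1$ vertices and one on $b+1$ vertices at a vertex gives one on $a+b+1$ vertices, so $\mathrm{ex}_k(a+b+1)\ge\mathrm{ex}_k(a+1)+\mathrm{ex}_k(b+1)$. Thus $a\mapsto\mathrm{ex}_k(a+1)$ is superadditive, and by Theorem 1 it is $O(a)$ for fixed $k$. Fekete's lemma gives the limit of $\mathrm{ex}_k(a+1)/a$, hence of $\mathrm{ex}_k(n)/n$. Once the upper bound of Theorem 2 is proved, $\frac{h-1}2\le f(k)\le\frac h2(1+\frac{18\log\log h}{\log h})$, and (3) gives the stated form of $f(k)$.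

*Average degree, from the edge bound.* Let $G$ have average degree $d$ and let $k$ be the maximum number of cycles through an edge of $G$. For $d\ge2$ we have $k\ge1$, as $G$ is not a forest. By Theorem 1, $\frac d2<2(h(k)-1)$, so $h(k)\to\infty$ and $k\to\infty$ as $d\to\infty$. Then Theorem 2 and (3) give $d\le(1+o(1))\frac{\log k}{\log\log k}$, so $\log k\ge(1-o(1))\,d\log d$, that is, $k\ge d^{(1-o(1))d}$. In $K_{d+1}$ every edge lies on only $\lfloor e(d-1)!\rfloor-1=d^{(1-o(1))d}$ cycles.

*And back.* If the average-degree statement holds, apply it to an $n$-vertex $k$-cactus with $\mathrm{ex}_k(n)$ edges and average degree $d=2\,\mathrm{ex}_k(n)/n$. If $d$ is large, $\log k\ge(1-o(1))\,d\log d$, hence $d\le(1+o(1))\frac{\log k}{\log\log k}$. With the lower bound this is the constant $\frac12$.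

It remains to prove the upper bound in Theorem 2.

## 8. Dense pieces of polynomial size

The random reserve of Section 9 will be chosen with a union bound over vertex sets, and this works only if $\log|G|=O(\log h)$. So we first pass to a piece of size polynomial in $h$, losing almost nothing in density. This is where Lemma B helps: graphs without a $K_h$ minor can be cut up along small separators.

**Lemma C.** Let $G$ be a nonempty graph with no $K_h$ minor, $0<\eta\le\frac12$ and $r=48h^3/\eta^2$. Then $G$ has a nonempty induced subgraph $G'$ with $|G'|\le r$ and $e(G')\ge\frac{e(G)}{(1+\eta)|G|}|G'|$.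

*Proof.* **Step 1.** *We reduce to a covering statement.* It suffices to find nonempty induced subgraphs $G_1,G_2,\dots$, each with at most $r$ vertices, that cover all edges and satisfy $\sum|G_i|\le(1+\eta)|G|$. Indeed, then $\sum e(G_i)\ge e(G)\ge\frac{e(G)}{(1+\eta)|G|}\sum|G_i|$, so some $G_i$ has the required density. If $|G|\le r$, take $G$ itself. Otherwise put $\beta=4h^{3/2}$. We prove by induction on $m$: *every induced subgraph $Q$ of $G$ on $m\ge r/3$ vertices has such a cover of total size at most $(1+\eta)m-\beta\sqrt m$.* The term $-\beta\sqrt m$ is there to absorb the vertices that are duplicated at each cut.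

**Step 2.** *We treat $r/3\le m\le r$.* Take $\{Q\}$. This is allowed, since $\eta\sqrt m\ge\eta\sqrt{16h^3/\eta^2}=\beta$, so $m\le(1+\eta)m-\beta\sqrt m$.

**Step 3.** *For $m>r$ we cut $Q$ into two balanced parts.* Take $X$ from (AST) for $Q$. Since $m>r\ge192h^3>9h^3$, we have $|X|\le h^{3/2}\sqrt m<m/3$. We split the components of $Q-X$ into two groups with at most $2m/3$ vertices each. If some component has at least $m/3$ vertices, it has at most $m/2$, and it forms one group; the rest has at most $2m/3$. Otherwise add components to the first group until its size first reaches $m/3$; this happens because $|Q-X|>2m/3$. At that moment the size is below $2m/3$, and the rest has at most $2m/3$.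

Let $A$ and $B$ be the two groups, each together with $X$. Every edge of $Q$ lies in $Q[A]$ or $Q[B]$, and $|A|+|B|=m+|X|$. Moreover $|A|,|B|\le\frac{2m}3+|X|<m$, and therefore also $|A|,|B|\ge m+|X|-\frac{2m}3-|X|=\frac m3\ge\frac r3$. So induction applies to both.

**Step 4.** *We add up.* Since $|A|+|B|\ge m$ and both are at least $m/3$, we may lower them to reals $\ge m/3$ with sum exactly $m$. By concavity $\sqrt{|A|}+\sqrt{|B|}\ge\bigl(\sqrt{1/3}+\sqrt{2/3}\bigr)\sqrt m\ge1.39\sqrt m$. The union of the two covers has total size at most
$$(1+\eta)(m+h^{3/2}\sqrt m)-1.39\,\beta\sqrt m\le(1+\eta)m-\beta\sqrt m,$$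
because $0.39\,\beta=1.56\,h^{3/2}\ge(1+\eta)h^{3/2}$. $\square$

## 9. A sparse random reserve that stays connected

We want a random set $R$ containing few vertices of a $t$-connected graph $H$ such that $H[R]$ is still connected after the deletion of any $z$ vertices. One random set may induce many components. We therefore sample in rounds: the first round makes $R$ adjacent to everything, and each later round at least halves the number of components, so about $\log_2m$ rounds suffice.

**Lemma D.** Let $t\ge1$, let $H$ be $t$-connected with $m$ vertices, $0<p<1$, $L=\lceil\log_2m\rceil$, $\pi=p/(L+1)$, and let $0\le z\le t/2$ be an integer. Let $R=R_0\cup\dots\cup R_L$, where each $R_i$ contains each vertex independently with probability $\pi$ (all choices independent). With probability at least $1-m^{2z+1}(L+1)e^{-\pi^2t/2}$ the following holds for every $Z\subseteq V(H)$ with $|Z|\le z$: $H[R\setminus Z]$ is nonempty and connected, and every vertex of $H$ has a neighbor in $R\setminus Z$.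

*Proof.* **Step 1.** *We reduce to one set $Z$.* There are at most $(m+1)^z\le m^{2z}$ sets $Z$ (note $m\ge2$). So it suffices to show that for a fixed $Z$ the failure probability is at most $(L+1)me^{-\pi^2t/2}$. Put $H_Z=H-Z$. It is $t'$-connected with $t'=t-|Z|\ge t/2$.

**Step 2.** *Round $0$ provides neighbors.* Every vertex of $H$ has at least $t-|Z|\ge t/2$ neighbors outside $Z$. So the probability that some vertex has no neighbor in $R_0\setminus Z$ is at most $m(1-\pi)^{t/2}\le me^{-\pi t/2}\le me^{-\pi^2t/2}$. Assume from now on that every vertex has such a neighbor. Let $S_i=(R_0\cup\dots\cup R_i)\setminus Z$, which is nonempty, and let $\kappa_i$ be the number of components of $H[S_i]$.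

**Step 3.** *We find many disjoint places where a component can be joined to another one.* Condition on $R_0,\dots,R_i$, write $S=S_i$, suppose $\kappa_i\ge2$, and let $C$ be (the vertex set of) a component of $H[S]$. In this step $N(\cdot)$ denotes the set of neighbors in $V(H_Z)\setminus S$. Let $X\subseteq V(H_Z)\setminus S$ with $|X|<t'$. Then $H_Z-X$ is connected, so it contains a path from $C$ to $S\setminus C$. Take its segment from its last vertex in $C$ to the next vertex in $S$; that vertex lies in $S\setminus C$. The interior of the segment lies outside $S$, and it is nonempty, because there are no edges between $C$ and $S\setminus C$. So it is a path in $H_Z-S-X$ from $N(C)$ to $N(S\setminus C)$. Thus fewer than $t'$ vertices never separate these two sets in $H_Z-S$, and by Menger's theorem $H_Z-S$ contains $t'$ pairwise disjoint paths from $N(C)$ to $N(S\setminus C)$.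

On each such path $Q$ let $w$ be the last vertex adjacent to $C$. Either $w$ is the final vertex of $Q$, and then $w$ is also adjacent to $S\setminus C$. Or $w$ has a successor $w'$ on $Q$. This $w'$ is not adjacent to $C$, but by Step 2 it has a neighbor in $S$, so it is adjacent to $S\setminus C$. We obtain $t'$ disjoint *connectors* of the form $\{w\}$ or $\{w,w'\}$. Whenever a connector is contained in $R_{i+1}$, the component $C$ is joined in $H[S_{i+1}]$ to another component of $H[S]$.

**Step 4.** *We show that each round at least halves the number of components.* Each connector is contained in $R_{i+1}$ with probability at least $\pi^2$, independently for disjoint connectors. So the probability that $C$ is not joined to another component is at most $(1-\pi^2)^{t'}\le e^{-\pi^2t/2}$. There are at most $m$ components. Hence, with conditional failure probability at most $me^{-\pi^2t/2}$, every component of $H[S_i]$ is joined to another one. Every vertex of $S_{i+1}\setminus S_i$ has a neighbor in $S_i$, so every component of $H[S_{i+1}]$ contains a component of $H[S_i]$, and then it contains at least two. So $\kappa_{i+1}\le\kappa_i/2$. If $\kappa_i=1$, the same remark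 about neighbors gives $\kappa_{i+1}=1$.

**Step 5.** *We collect the failures.* Without failure, $\kappa_L\le\max(1,m/2^L)=1$, so $H[R\setminus Z]=H[S_L]$ is connected. The failure probability for $Z$ is at most $me^{-\pi^2t/2}$ from round $0$ plus $L$ times $me^{-\pi^2t/2}$ from the later rounds. $\square$

## 10. Counting linear forests through random labelings

(EG) gives one path of length about the average degree. To get many objects, we label the vertices at random with $q$ labels and take a longest path inside each label class. Each class has about $1/q$ of the average degree, so the $q$ paths together have about $2e/N$ edges. And a forest with $\ell$ edges can come from at most a $q^{-\ell}$ fraction of all labelings, since the labels must agree along every edge. So there must be about $q^{2e/N}$ different forests.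

As a small illustration take $K_3$ and $q=2$. A nonconstant labeling of the vertices has exactly one edge inside a label class, and that edge is the forest. Each single edge arises from $2$ of the $8$ labelings, within the general bound $q^{N-\ell}=2^{3-1}=4$.

**Lemma E.** Let $H_1$ be a graph with $N$ vertices and $e\ge1$ edges, $0<\eta<1$, and $q\ge2$ an integer with $q\exp(-\eta^2N/(3q))\le\frac\eta{2q}$. Put $\ell_0=2(1-2\eta)e/N$ and assume $\ell_0>0$. Then $H_1$ has at least $\frac\eta{2q}\,q^{\ell_0}$ linear forests with between $1$ and $q$ components, all of them nontrivial paths (distinct forests having distinct edge sets).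

*Proof.* **Step 1.** *We show that many labelings are good.* Choose $\varphi:V(H_1)\to\{1,\dots,q\}$ uniformly at random and let $U_i=\varphi^{-1}(i)$. Each $|U_i|$ is binomial with mean $N/q$. By Chernoff's bound $|U_i|>(1+\eta)N/q$ has probability at most $\exp(-\eta^2N/(3q))$. By assumption, with probability at least $1-\frac\eta{2q}$ all $|U_i|$ are at most $(1+\eta)N/q$. Let $X=\sum_ie(H_1[U_i])$. Then $\mathbb EX=e/q$ and $X\le e$, so
$$\frac eq\le(1-\eta)\frac eq+e\,\Pr\Bigl[X\ge(1-\eta)\frac eq\Bigr],\qquad\text{i.e.}\qquad\Pr\Bigl[X\ge(1-\eta)\frac eq\Bigr]\ge\frac\eta q .$$
So at least $\frac\eta{2q}q^N$ labelings satisfy both conditions.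

**Step 2.** *We attach a long forest to each good labeling.* Fix a longest path in each nonempty $H_1[U_i]$ and let $F(\varphi)$ be the union of those that have at least one edge. By (EG) it has at least
$$\sum_{i:\,U_i\ne\emptyset}\frac{2e(H_1[U_i])}{|U_i|}\ge\frac{2q}{(1+\eta)N}X\ge\frac{2(1-\eta)}{1+\eta}\cdot\frac eN\ge\ell_0>0$$
edges; the third inequality holds as $(1-2\eta)(1+\eta)\le1-\eta$. The sets $U_i$ are disjoint, so $F(\varphi)$ is a linear forest with between $1$ and $q$ components, all nontrivial.

**Step 3.** *We bound the number of labelings that give the same forest.* Let $F$ have $\ell\ge\ell_0$ edges and $s$ components. It covers $\ell+s$ vertices. Any $\varphi$ with $F(\varphi)=F$ is constant on each component, so there are at most $q^s\cdot q^{N-\ell-s}=q^{N-\ell}\le q^{N-\ell_0}$ such $\varphi$. Dividing $\frac\eta{2q}q^N$ by $q^{N-\ell_0}$ gives the claim. $\square$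

## 11. Closing linear forests to cycles: the upper bound with constant $\frac12$

Let $\lambda=\log h$ and $c=\frac h2\bigl(1+\frac{18\log\lambda}\lambda\bigr)$, with $k$, hence $h$, sufficiently large; all inequalities below are for $h$ large. In particular $\frac h2\le c\le h$. Suppose that a $k$-cactus $G$ on $n$ vertices has $e(G)>cn$. We derive a contradiction.

**Step 1.** *We pass to a dense subgraph of size polynomial in $h$.* By Lemma B, $G$ has no $K_h$ minor. Lemma C with $\eta=1/\lambda$ gives $G'\subseteq G$ with $|G'|\le48h^3\lambda^2\le h^4$ and
$$e(G')\ge\frac{c}{1+1/\lambda}|G'|\ge b|G'|,\qquad b=\Bigl(1-\frac1\lambda\Bigr)c\ge\frac h3 .$$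

**Step 2.** *We gain moderate connectivity at little cost in density.* Let $t=\lceil h/\lambda\rceil\le b/2$. Lemma A gives a $t$-connected $H\subseteq G'$ with $m:=|H|\in[b,h^4]$ and
$$e(H)>bm\Bigl(1-\frac tm\Bigr)\ge bm\Bigl(1-\frac tb\Bigr)\ge\Bigl(1-\frac4\lambda\Bigr)bm,$$
since $\frac tb\le\frac3\lambda+\frac3h\le\frac4\lambda$. In contrast to the proof of Theorem 1, we ask for connectivity only $h/\lambda$, and so the density is almost unchanged.

**Step 3.** *We choose the reserve.* Apply Lemma D with $p=1/\lambda$ and $z=\lfloor h/\lambda^7\rfloor\le t/2$. As $m\le h^4$, we have $L+1\le\frac{4\lambda}{\log2}+2\le7\lambda$, so $\pi\ge\frac1{7\lambda^2}$ and $\frac12\pi^2t\ge\frac h{98\lambda^5}$. The logarithm of the bound on the failure probability is at most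
$$(2z+1)\log m+\log(L+1)-\tfrac12\pi^2t\le\frac{8h}{\lambda^6}+O(\lambda)-\frac h{98\lambda^5}\to-\infty .$$
So the failure probability is below $\frac14$. Each vertex is in $R$ with probability at most $(L+1)\pi=p$, so the expected number of edges of $H$ meeting $R$ is at most $2p\,e(H)$. By Markov's inequality, with probability at least $\frac12$ at most $4p\,e(H)$ edges meet $R$. Fix $R$ with both properties, and put $V_1=V(H)\setminus R$, $H_1=H[V_1]$, $N=|V_1|\le m$. Then
$$e(H_1)\ge\Bigl(1-\frac4\lambda\Bigr)e(H)\ge\Bigl(1-\frac4\lambda\Bigr)^2\Bigl(1-\frac1\lambda\Bigr)cm\ge\Bigl(1-\frac9\lambda\Bigr)cm,\qquad\text{so}\qquad\frac{e(H_1)}N\ge\Bigl(1-\frac9\lambda\Bigr)c.\tag{4}$$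
In particular $H_1$ has average degree at least $c$, so $N\ge c\ge h/2$.

We read off two facts. First, every vertex of $H$ has at least $z+1$ neighbors in $R$: otherwise let $Z$ be its set of neighbors in $R$, and it has no neighbor in $R\setminus Z$. Second, $H[R]$ is $(z+1)$-connected: it stays connected after the deletion of any at most $z$ vertices, and it has at least $z+2$ vertices, namely a vertex of $R$ and its neighbors in $R$.

**Step 4.** *We turn each linear forest of $H_1$ into a cycle through one fixed edge, injectively.* Let $q=\lfloor\frac{z+1}{22}\rfloor-1$, so that $h/\lambda^8\le q\le h/\lambda^7$ and $z+1\ge22(q+1)$. Fix an edge $xy$ of $H[R]$. Let $F$ be a linear forest in $H_1$ with components $F_1,\dots,F_s$, $1\le s\le q$, where $F_i$ is a path with distinct ends $a_i,b_i$ (fix such a numbering and naming for each $F$).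

Let $J$ be the graph on $R\cup\{a_1,b_1,\dots,a_s,b_s\}$ whose edges are all edges of $H$ inside this set with at least one end in $R$. We claim that $J$ is $(z+1)$-connected. It arises from $H[R]$ by adding vertices one at a time, each with at least $z+1$ neighbors in the current graph. This preserves $(z+1)$-connectedness: if at most $z$ vertices are deleted, what remains of the old graph is connected, and the new vertex, if it remains, still has a neighbor there.

Since $z+1\ge22(s+1)$, (BT) gives pairwise disjoint paths in $J$ that join the $s+1$ pairs
$$(y,a_1),\ (b_1,a_2),\ \dots,\ (b_{s-1},a_s),\ (b_s,x).$$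
Each of $x,y,a_i,b_i$ is an end of one of these paths, so by disjointness none of them is an interior vertex of any of the paths. Hence all interiors lie in $R$. The paths therefore meet $V_1$ only in the $a_i,b_i$, and together with $F_1,\dots,F_s$ they form a path from $y$ to $x$. Since $x$ and $y$ lie on different linking paths ($s\ge1$), the edge $xy$ is on none of them. Adding $xy$ gives a cycle $C_F$ of $H$ through $xy$.

Every edge of $J$ has an end in $R$, and so does $xy$. So the edges of $C_F$ with both ends in $V_1$ are exactly those of $F$. Thus $F$ can be recovered from $C_F$, the map $F\mapsto C_F$ is injective, and as $H\subseteq G$,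
$$k\ \ge\ \#\{\text{cycles through }xy\}\ \ge\ \#\{\text{linear forests in }H_1\text{ with between }1\text{ and }q\text{ components, all nontrivial}\}.\tag{5}$$

**Step 5.** *We count the forests and reach the contradiction.* Apply Lemma E with $\eta=1/\lambda$. Since $N/q\ge\lambda^7/2$, its condition holds:
$$q\exp\Bigl(-\frac{\eta^2N}{3q}\Bigr)\le he^{-\lambda^5/6}\le\frac1{2\lambda h}\le\frac\eta{2q}.$$
By (4), $\ell_0\ge2(1-\frac2\lambda)(1-\frac9\lambda)c\ge2(1-\frac{11}\lambda)c$. So (5) gives $k\ge\frac1{2\lambda}q^{\ell_0-1}$. With $\log q\ge\lambda-8\log\lambda$,
$$\log k\ge\Bigl(2c\Bigl(1-\frac{11}\lambda\Bigr)-1\Bigr)(\lambda-8\log\lambda)-\log(2\lambda).$$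
Here $2c=h\bigl(1+\frac{18\log\lambda}\lambda\bigr)$ and $\frac{18\log\lambda}\lambda\le1$, so
$$2c\Bigl(1-\frac{11}\lambda\Bigr)-1\ge h\Bigl(1+\frac{18\log\lambda-22}\lambda\Bigr)-1\ge h\Bigl(1+\frac{18\log\lambda-23}\lambda\Bigr).$$
Multiplying out,
$$\log k\ge h\Bigl(\lambda-8\log\lambda+(18\log\lambda-23)\Bigl(1-\frac{8\log\lambda}\lambda\Bigr)\Bigr)-\log(2\lambda).$$
The product $(18\log\lambda-23)\frac{8\log\lambda}\lambda$ tends to $0$, so the bracket is $\lambda+10\log\lambda-23-o(1)\ge\lambda+\log\lambda-23$. Therefore
$$\log k\ge h(\lambda+\log\lambda-23)-\log(2\lambda)>h\lambda$$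
for $h$ large. We see what the $18$ in $c$ is for: it must pay for the $8\log\lambda$ that we lost in $\log q$.

On the other hand, by the definition of $h$, $k<\lfloor e(h-2)!\rfloor-1\le h^h$, so $\log k<h\lambda$. This is a contradiction. Hence $e(G)\le cn$ for every $n$-vertex $k$-cactus $G$, which is the upper bound in Theorem 2. Together with Section 7 this proves Theorem 2. $\blacksquare$
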